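# Lenses and incidences: circular arcs against straight segments in drawings of planar graphs

## The guess $\mathrm{seg}(G)\le 3\,\mathrm{arc}(G)$

A circle through three points draws a triangle with one curve, while a straight-line drawing of the triangle needs three segments. A natural first guess is that nothing worse can happen: whatever can be drawn with $a$ circular arcs can be drawn with at most $3a$ line segments, because a circle can be exchanged for a triangle. We fix the definitions and test this guess.

Throughout, $G$ is a simple planar graph (no loops, no multiple edges) with at least one edge. Isolated vertices play no role and are ignored.

**Definition (segment number).** In a planar straight-line drawing of $G$, a *segment* is a maximal straight-line piece of the drawing; it may consist of several consecutive edges. The segment number $\mathrm{seg}(G)$ is the smallest number of line segments whose union is a planar straight-line drawing of $G$.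

**Definition (arc number).** In a planar circular-arc drawing each edge is drawn as a circular arc or as a straight-line segment. The arc number $\mathrm{arc}(G)$ is the smallest number of circular arcs whose union is such a drawing of $G$. Straight-line segments count as arcs, an arc may consist of several consecutive edges, and a full circle through several vertices counts as one arc. Arcs are closed sets with more than one point.

For example, $\mathrm{arc}(K_3)=1$ (one circle) and $\mathrm{seg}(K_3)=3$. Clearly $\mathrm{seg}(G)/\mathrm{arc}(G)\ge 1$ always. The question comes from the paper of Goeßmann, Klawitter, Klemz, Klesen, Kobourov, Kryven, Wolff and Zink, "The Segment Number: Algorithms and Universal Lower Bounds for Some Classes of Planar Graphs" (arXiv:2202.11604, 2022): is $\mathrm{seg}(G)/\mathrm{arc}(G)\le 3$ for every planar graph? The evidence that comes with it fits the guess. There is the value $3$ at $K_3$; there is a family $(Q_k)$ of maximal outerpaths with $\lim_{k\to\infty} \mathrm{seg}(Q_k)/\mathrm{arc}(Q_k)\ge 2$; and over planar 3-trees the maximum ratio is at least $3$, by a constructed family. (These graph classes are not used below.)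

### Counting ends of segments

To test the guess we need lower bounds on $\mathrm{seg}$, and these come from counting where segments end. Fix a planar straight-line drawing. Two edges at a vertex $w$ are *opposite* if they are collinear and leave $w$ in opposite directions. An edge at $w$ is opposite to at most one other edge at $w$, since two edges leaving $w$ in the same direction would overlap. Let $\mathrm{opp}(w)$ be the number of opposite pairs at $w$ and put
$$t(w)=\deg(w)-2\,\mathrm{opp}(w)\ \ge 0 .$$
Every edge lies in exactly one maximal segment, and a maximal segment runs through $w$ exactly along an opposite pair. So exactly $t(w)$ maximal segments end at $w$. Each maximal segment has two ends, so there are $\frac12\sum_w t(w)$ of them. If the drawing is covered by segments lying in it, each member of the cover extends to a maximal segment. Every maximal segment must occur among these extensions, because an interior point of an edge lies in only one maximal segment. So a cover has at least $\frac12\sum_w t(w)$ members, and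
$$\mathrm{seg}(G)=\min_{\text{drawings}}\ \tfrac12\sum_w t(w). \tag{1}$$

We use one more fact constantly.

$$\text{The three vertices of a triangle of } G \text{ are never collinear in a planar straight-line drawing.}\tag{2}$$

Indeed, if they were collinear, the edge joining the two outer ones would contain the third vertex. In particular, *two edges at $w$ that lie in a common triangle are never opposite*.

### Small cases

**Stars.** In $K_{1,d}$ each leaf has $t=1$, and the center has $t\ge 0$, with $t\ge1$ if $d$ is odd. So $\mathrm{seg}(K_{1,d})\ge\lceil d/2\rceil$, and drawing the edges in opposite pairs attains this. A degree-1 vertex is always an endpoint of an arc, since an arc passing through it would have two branches there. An arc has at most two endpoints, so $\mathrm{arc}(K_{1,d})\ge\lceil d/2\rceil$ too. The ratio is $1$.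

**Cycles.** For $C_n$ with $n\ge 3$, one circle suffices and $\mathrm{seg}(C_n)=3$: draw a triangle with the other vertices on its sides. Fewer than three segments cannot form a closed polygon. The ratio is $3$.

**$K_4$.** Any two edges at a vertex lie in a common triangle, so $t(w)=3$ everywhere and $\mathrm{seg}(K_4)=\frac12\cdot12=6$. Three arcs suffice: a circle through $A,B,C$ with $A,B$ antipodal, the diameter $AB$ with the vertex $D$ at the center, and the radius $CD$. Two arcs do not suffice. A vertex of degree $3$ lies on at least two arcs, because one arc has at most two branches at a point. So two arcs would share all four vertices, and hence lie on one circle or one line; but then no vertex could have degree $3$. So $\mathrm{arc}(K_4)=3$, and the ratio is $2$.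

**A circle and a line.** Let a line segment cross a circle at $p$ and $q$ and stick out on both sides. Put one vertex $x$ on one circle piece between $p$ and $q$ and one vertex $x'$ on the other. The graph has the edges $pq,px,xq,px',x'q$ and pendant edges at $p$ and at $q$. Here $\mathrm{arc}=2$, since $p$ has degree $4$ and needs two arcs. In a straight-line drawing, $pxq$ and $px'q$ are triangles, so $t(x)=t(x')=2$ by (2), and the pendant vertices contribute $2$. At $p$, the edge $pq$ is opposite to neither $px$ nor $px'$. So $t(p)=0$ forces $px$ and $px'$ to be opposite, that is, $p$ lies on the line $xx'$. The same holds at $q$. If both vanished, then $p,q,x$ would be collinear, against (2). Since $t(p)$ and $t(q)$ are even, $t(p)+t(q)\ge2$. Altogether $\mathrm{seg}\ge\frac12(2+2+2+2)=4$. Four segments suffice: the sides of a triangle $x\,q\,x'$, with $p$ inside the side $xx'$, and a segment through $p$ and $q$. The ratio is again $2$.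

## What a lens does to the exchange of circles for triangles

A sensible proof of the guess would take an optimal arc drawing and redraw each arc as a polygonal line with at most three straight pieces, a circle becoming a triangle. In all cases above this is what happened. Here is where it stops.

Call a circle piece from $p$ to $q$ together with a chord $pq$ a *lens*. In the arc drawing a lens costs nothing: no curve ends at it. But suppose the chord is an edge and the circle piece carries a vertex $x$ of degree $2$.

**Lemma 1 (lens).** If $pxq$ is a triangle of $G$ and $\deg(x)=2$, then $t(x)=2$ in every planar straight-line drawing of $G$.

*Proof.* The two edges at $x$ lie in a common triangle, so by (2) they are not opposite. Hence $\mathrm{opp}(x)=0$ and $t(x)=\deg(x)=2$. $\square$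

Now take one circle and $h\ge3$ segments that cut off $h$ disjoint caps, the $i$-th crossing the circle at $p_i$ and $q_i$, with a vertex $x_i$ on the $i$-th cap. In every straight-line drawing the cycle that came from the circle has a bend at each of $x_1,\dots,x_h$, so it consists of at least $h$ straight pieces. For $h\ge4$ no redrawing uses three pieces for that circle. *Three pieces per arc* is impossible.

This does not yet refute the guess, since we also paid for $h$ lines. Indeed, draw a convex $h$-gon with corners $x_i$, and let the $i$-th chord cut off the corner $x_i$ and stick out a little. This uses $2h$ segments. The graph has $2h$ vertices of degree $1$, so at least $h$ arcs are needed, and the ratio is at most $2$. The reason is clear: each line served only one lens. To win, we need circles that carry many lenses *and* lines that serve many circles, all lenses being disjoint.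

Suppose the circles are tiny and centered at given points, and a line forms a lens with a circle exactly when it passes near its center. Then the lenses correspond to point–line incidences. So we want a configuration of points and lines whose incidences far outnumber points and lines together. Such configurations are easy to write down, and the guess is false.

**Theorem 1.** For every integer $k\ge2$ there is a simple planar graph $G_k$ with $\mathrm{arc}(G_k)\le 3k^3$ and $\mathrm{seg}(G_k)\ge k^4$. Hence $\mathrm{seg}(G_k)/\mathrm{arc}(G_k)\ge k/3$. In particular $\mathrm{seg}(G_{10})/\mathrm{arc}(G_{10})\ge 10/3>3$.

So the ratio is unbounded. For $k=10$ the numbers are $\mathrm{arc}(G_{10})\le3000$ and $\mathrm{seg}(G_{10})\ge10000$.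

## A grid with $k^4$ incidences and the graph $G_k$

**Step 1. Points and lines.** *This step provides many incidences among few objects.* Let
$$\mathcal P=\{(i,j):1\le i\le k,\ 1\le j\le 2k^2\},\qquad |\mathcal P|=2k^3,$$
and let $\mathcal L$ be the set of the $k^3$ lines $L_{m,b}:\ y=mx+b$ with $1\le m\le k$ and $1\le b\le k^2$. For $1\le i\le k$ we have $2\le mi+b\le 2k^2$, so each line contains exactly $k$ points of $\mathcal P$, one for each $i$. There are exactly $k^4$ incidences. Let $\mathcal P'\subseteq\mathcal P$ be the set of points that lie on at least one line. Through a given point there passes at most one line of each slope. (For $k=2$, the lines through $(1,4)$ are $L_{1,3}$ and $L_{2,2}$.)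

**Step 2. Shifted lines and small circles.** *This step turns each incidence into a lens.* If we left the lines where they are, all lines through $P$ would cross at the center of the circle around $P$ and would cut off overlapping half circles. So we push each line slightly to one side; then it cuts off a small cap.

Let $n_m=(-m,1)/\sqrt{1+m^2}$ be the unit normal of the lines of slope $m$. Let $\delta_0>0$ be the minimum distance between a point of $\mathcal P$ and a line of $\mathcal L$ not containing it (for instance, $(1,1)$ is on no line, so there are such pairs). Let $\theta_0>0$ be the minimum angle between two different vectors among $n_1,\dots,n_k$. Choose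
$$0<\delta<\tfrac14\min(\delta_0,1),\qquad 0<\varphi<\min(\theta_0/2,\pi/3),\qquad r=\frac{\delta}{\cos\varphi}. \tag{3}$$
Since $\frac12<\cos\varphi<1$, we have $\delta<r<2\delta$.

For $L=L_{m,b}$ let $L'=L+\delta n_m$. For $P\in\mathcal P'$ let $C_P$ be the circle with center $P$ and radius $r$. The lines $L'$ are pairwise distinct, since parallel lines are shifted by the same vector. The closed discs of the circles are pairwise disjoint, since $2r<4\delta<1$ and different points of $\mathcal P$ are at distance at least $1$.

**Step 3. The picture near one point.** *This step shows that lenses are undisturbed by all other curves.* Fix $P\in\mathcal P'$.

If $P\notin L$, then $\mathrm{dist}(P,L')\ge\delta_0-\delta>3\delta>r$, so $L'$ misses the closed disc of $C_P$.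

If $P\in L=L_{m,b}$, then the point of $L'$ nearest to $P$ is $P+\delta n_m$. With $\tau$ a unit vector along $L$, the points of $L'$ are $P+\delta n_m+u\tau$, and such a point lies in the closed disc exactly if $u^2\le r^2-\delta^2=\delta^2\tan^2\varphi$. So $L'$ meets $C_P$ exactly in the two points $p,q$ whose directions from $P$ are $n_m$ rotated by $\pm\varphi$. The chord $pq$ and the short arc $pq$ both lie in the closed sector of directions within angle $\varphi$ of $n_m$. The chord avoids $P$, being at distance $\delta$ from it. For different slopes the sectors meet only in $P$, because $2\varphi<\theta_0$.

Now collect. Inside the closed disc of $C_P$ there are only the circle $C_P$ and the chords of the lines $L'$ with $P\in L$, at most one for each slope. These chords and their short arcs lie in sectors that meet only at $P$, and $P$ is on none of them. Consequently, for each incidence $(P,L)$,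
$$\text{the open chord } pq \text{ on } L' \text{ and the open short arc } pq \text{ of } C_P \text{ meet no other curve.}\tag{4}$$

**Step 4. The graph and its arc number.** *This step reads off a simple planar graph from the picture.* Replace each $L'$ by a segment that contains in its interior all intersection points of $L'$ with the other lines and with the circles. The vertices of $G_k$ are

- all intersection points of two curves,
- the endpoints of these segments,
- one extra *subdivision vertex* in the interior of each circle piece between two consecutive intersection points.

Each $C_P$ with $P\in\mathcal P'$ has at least two intersection points, so these pieces are honest arcs with distinct ends. The edges of $G_k$ are the pieces into which the vertices cut the curves.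

The graph is simple. Every circle edge is incident to exactly one subdivision vertex, and a subdivision vertex has degree $2$ with two distinct neighbors; so a circle edge is never doubled. A line edge joins consecutive non-subdivision vertices of a line, so it cannot have the same ends as a circle edge. Two different lines share at most one point, so line edges are not doubled either.

So $G_k$ is a simple planar graph, drawn as the union of $k^3$ segments and at most $2k^3$ circles. Therefore $\mathrm{arc}(G_k)\le 3k^3$.

**Step 5. The segment number.** *This step counts forced bends.* Let $(P,L)$ be an incidence with $p,q$ as in Step 3. By (4), the chord $pq$ is an edge of $G_k$, and the short arc $pq$ is a single circle piece, carrying one subdivision vertex $x$. Thus $pxq$ is a triangle of $G_k$ and $\deg(x)=2$. By Lemma 1, $t(x)=2$ in every planar straight-line drawing. Different incidences give different vertices $x$: the short arcs lie on different circles or in different sectors of one circle. Hence $\sum_w t(w)\ge 2k^4$ in every drawing, and (1) gives $\mathrm{seg}(G_k)\ge k^4$. Dividing, $\mathrm{seg}(G_k)/\mathrm{arc}(G_k)\ge k^4/(3k^3)=k/3$. $\blacksquare$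

## Growth of the ratio between $a^{1/3}$ and $a$

How large can the ratio be when the number of arcs is limited?

**Theorem 2.** Let $\rho(a)$ be the supremum of $\mathrm{seg}(G)/\mathrm{arc}(G)$ over simple planar graphs $G$ with at least one edge and $\mathrm{arc}(G)\le a$. Then
$$\tfrac1{70}\,a^{1/3}\ \le\ \rho(a)\ \le\ 4a\qquad\text{for all } a\ge1 .$$

The argument does not determine the exact exponent, between $1/3$ and $1$.

**Step 1. The lower bound.** *This step chooses $k$ in Theorem 1 as a function of $a$.* If $a<24$, then $K_3$ gives $\rho(a)\ge3\ge a^{1/3}/70$. Let $a\ge24$ and put $k=\lfloor(a/3)^{1/3}\rfloor$, so $k\ge2$. Since $\lfloor z\rfloor\ge z/2$ for $z\ge1$, we have $k\ge\frac12(a/3)^{1/3}$. Also $\mathrm{arc}(G_k)\le3k^3\le a$. Hence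
$$\rho(a)\ \ge\ \frac{\mathrm{seg}(G_k)}{\mathrm{arc}(G_k)}\ \ge\ \frac{k^4}{a}\ \ge\ \frac{(a/3)^{4/3}}{16a}=\frac{a^{1/3}}{16\cdot3^{4/3}}\ \ge\ \frac{a^{1/3}}{70},$$
because $16\cdot 3^{4/3}<69.3$.

For the upper bound it is enough to prove the following: if $\mathrm{arc}(G)=a$, then
$$\mathrm{seg}(G)\le a(4a-2)\ \text{ for } a\ge2,\qquad \mathrm{seg}(G)\le3\ \text{ for } a=1. \tag{5}$$
Then the ratio is at most $4\,\mathrm{arc}(G)$ for every $G$, and so $\rho(a)\le 4a$. The plan is to show that $G$ is a subdivision of a simple planar graph with few edges, and to draw that graph with straight edges. Fix a drawing of $G$ as the union of $a=\mathrm{arc}(G)$ arcs.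

**Step 2. Two arcs meet at most twice.** *This step uses minimality to control intersections.* Two arcs on the same circle or line are disjoint. If they met, their union would be a connected closed subset of that circle or line, that is, a single arc, segment or full circle, and we could save one arc. Two arcs on different circles or lines meet in at most two points. So any two arcs meet in at most $2$ points.

**Step 3. Intersection points and arc endpoints are vertices.** *This step makes sure that the arcs cut $G$ only at vertices, so that each edge lies in one arc.*

Suppose two arcs $A,B$ meet at an interior point $z$ of an edge $e$. Near $z$ the drawing consists of $e$ alone. So $A$, which has more than one point and is connected, contains a nontrivial piece of $e$, and hence lies on the same circle or line as $e$. The same is true of $B$. Then $A$ and $B$ lie on the same circle or line and meet, against Step 2.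

Suppose an arc $A$ has an endpoint $z$ in the interior of an edge $e$. As before, $A$ lies on the circle or line of $e$. Near $z$ it covers only one side of $e$. The part of $e$ just beyond $z$ is covered by the finitely many other arcs, so one of them, $B$, contains points of $e$ accumulating at $z$. As $B$ is closed, $z\in B$; and as $B$ has infinitely many points on $e$, it lies on the same circle or line as $A$. This is again against Step 2.

So each interior point of an edge $e$ lies in exactly one arc. The interior of $e$ is connected and is partitioned by finitely many relatively closed sets, its intersections with the arcs; so it lies in a single arc. Every arc is therefore a union of edges of $G$, and every edge lies in exactly one arc.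

**Step 4. Cutting at junctions.** *This step bounds the number of pieces.* Call a vertex a *junction* if it is an endpoint of an arc or lies on at least two arcs. Any other vertex lies on exactly one arc, in its interior. All edges at this vertex lie in that arc, so it has degree $2$. Cut all arcs at junctions. A junction in the relative interior of an arc lies on some other arc, and each of the $a-1$ other arcs meets the given one at most twice. Hence:

- A non-closed arc has at most $2(a-1)$ junctions in its relative interior. It yields at most $2a-1$ pieces, each a path of $G$ with distinct ends.
- A full circle with $j\ge2$ junctions yields $j\le 2a-2$ such pieces.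
- A full circle with at most one junction yields one closed piece, which is a cycle of $G$.

Every edge of $G$ lies in exactly one piece, and the non-junction vertices of a piece are private to it: all their edges lie in that piece.

**Step 5. Suppressing vertices.** *This step shrinks $G$ to a graph $G_0$ with few edges without creating multiple edges.* Suppressing a degree-2 vertex means deleting it and joining its two neighbors by an edge in its place. In each path piece with at least two interior vertices, suppress all interior vertices but one. In each closed piece, which has at least three vertices because $G$ is simple, suppress vertices until exactly three remain, keeping the junction if there is one. Let $G_0$ be the result. It is planar, and $G$ is a subdivision of $G_0$.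

$G_0$ is simple. Each path piece is now one edge, or two edges with a private middle vertex and distinct ends. A one-edge piece is an edge of $G$ itself. Each closed piece is a triangle with at least two private vertices, so each of its edges has a private end. Suppose two edges of $G_0$ have the same ends. If one of them has a private end, the other belongs to the same piece, but no piece contains two edges with the same ends. If neither has a private end, both are one-edge pieces, hence parallel edges of $G$, which do not exist.

Each arc contributes at most $\max\bigl(2(2a-1),3\bigr)$ edges to $G_0$. For $a\ge2$ this is $4a-2$. For $a=1$, a non-closed arc is a single path piece and contributes at most $2$ edges, while a circle contributes $3$. So $|E(G_0)|\le a(4a-2)$ if $a\ge2$, and $|E(G_0)|\le3$ if $a=1$.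

**Step 6. Straight edges.** *This step converts edges of $G_0$ into segments.* Recall Fáry's theorem (Wagner 1936, Fáry 1948, Stein 1951): every simple planar graph has a planar straight-line drawing. Draw $G_0$ in this way and reinsert the suppressed vertices on the drawn edges. This is a planar straight-line drawing of $G$ that is a union of $|E(G_0)|$ segments, so $\mathrm{seg}(G)\le|E(G_0)|$. This is (5). $\blacksquare$

## Lenses without degree-2 vertices: the 3-connected case

The graphs $G_k$ owe their bends to vertices of degree $2$: deleting $p$ and $q$ isolates $x$. One may ask whether the effect disappears under connectivity assumptions. Recall that a graph with at least four vertices is *3-connected* if it stays connected after deletion of any set of at most two vertices.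

**Theorem 3.** The ratio is unbounded even for 3-connected planar graphs: for every $s\ge2$ there is a 3-connected simple planar graph $H_s$ with $\mathrm{arc}(H_s)\le 29s^6$ and $\mathrm{seg}(H_s)\ge 2s^8$.

So the ratio is at least $\frac2{29}s^2$. Nothing is claimed here about maximal planar graphs.

To raise the degree of $x$, run another line through it. This line enters the lens at $x$ and must leave it; let it leave through the chord, at a new vertex $y$. Now Lemma 1 is lost, because $pq$ is no longer an edge. Indeed each of $x$ and $y$ can be straight by itself. In the drawing $p=(-1,0)$, $q=(1,0)$, $x=(0,0)$, $y=(0,-1)$, with the outer neighbors of $x$ and $y$ at $(0,1)$ and $(0,-2)$, we have $t(x)=0$ and $t(y)=2$. What survives is that $x$ and $y$ cannot *both* be straight. This is the phenomenon from the example of a circle and a line: there, $p$ and $q$ could not both have $t=0$.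

**Lemma 2 (crossed lens).** Let $px,xq,py,yq,xy$ be edges of $G$, and let $x$ and $y$ have degree $4$. Then $t(x)+t(y)\ge2$ in every planar straight-line drawing of $G$.

*Proof.* Let $o$ be the fourth neighbor of $x$ and $o'$ the fourth neighbor of $y$. Suppose $t(x)=t(y)=0$. Then the four edges at $x$ split into two opposite pairs. Since $pxy$ and $qxy$ are triangles, $xy$ is opposite to neither $xp$ nor $xq$ by (2). So $xy$ is opposite to $xo$, and $xp$ is opposite to $xq$; that is, $x$ lies on the open segment $pq$. In the same way, $yx$ is opposite to neither $yp$ nor $yq$, so it is opposite to $yo'$, and $y$ lies on the open segment $pq$. Then $p,x,y$ are collinear, against (2) for the triangle $pxy$. So $t(x)+t(y)>0$. Both numbers are even because the degrees are $4$, so the sum is at least $2$. $\square$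

The new line through $x$ must be shared by many lenses as well, or we lose the count. The idea is to use the lines of the incidence configuration twice: unshifted, as radial lines through the centers $P$, and shifted, as chords. The chord of a lens in direction $e$ is perpendicular to $e$, so the set of directions should be closed under rotation by $\pi/2$.

**Step 1. Directions, points, lines.** *This step provides the incidence configuration.* Let $s\ge2$, $N=s^3$ and $\mathcal P=\{1,\dots,N\}^2$. An integer vector $(u,v)$ is *primitive* if $\gcd(u,v)=1$. Let $D$ be the set of primitive vectors with $|u|,|v|\le s$. For $s=2$ these are the $16$ vectors $(\pm1,0)$, $(0,\pm1)$, $(\pm1,\pm1)$, $(\pm1,\pm2)$, $(\pm2,\pm1)$. The set $D$ is closed under the rotation $(u,v)\mapsto(-v,u)$ by $\pi/2$, and different vectors of $D$ point in different directions.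

*Size of $D$.* A non-primitive pair in $\{1,\dots,s\}^2$ is divisible by some prime $p$, and at most $(s/p)^2$ pairs are divisible by $p$. So the number of non-primitive pairs is at most
$$s^2\sum_{p\text{ prime}}\frac1{p^2}\ <\ s^2\Bigl(\frac14+\sum_{j\ge1}\frac1{(2j+1)^2}\Bigr)=s^2\Bigl(\frac14+\frac{\pi^2}8-1\Bigr)<\frac{s^2}2 ,$$
where we used that the sum of $1/n^2$ over odd $n\ge1$ is $\pi^2/8$. So at least $s^2/2$ of the pairs are primitive, and the four sign choices give $|D|\ge2s^2$. Also $|D|\le(2s+1)^2\le9s^2$.

*Lines.* Let $\mathcal L_0$ be the set of all lines with a direction in $D$ that pass through a point of $\mathcal P$. For the direction $\pm(u,v)$ these are lines $vx-uy=c$ with $c$ an integer. As $(x,y)$ runs over $\mathcal P$, the values of $c$ lie in an interval of length $(|u|+|v|)(N-1)$. So there are at most $(|u|+|v|)(N-1)+1\le2s(N-1)+1\le2sN$ of them. There are $|D|/2\le 9s^2/2$ directions up to sign, so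
$$|\mathcal L_0|\le\tfrac{9s^2}2\cdot2sN=9s^3N .$$
The choice $N=s^3$ balances the bounds for lines, of order $s^3N$, and circles, of which there will be about $N^2$.

**Step 2. Curves.** *This step fixes the drawing and counts its arcs.* Let $\delta_0$ be the minimum positive distance between a point of $\mathcal P$ and a line of $\mathcal L_0$, and $\theta_0$ the minimum angle between two different vectors of $D$. Choose $\delta,\varphi,r$ as in (3), so again $\delta<r<2\delta$. Take

- all lines of $\mathcal L_0$ (*unshifted* lines);
- for each $L\in\mathcal L_0$, the two parallel lines at distance $\delta$ (*shifted* lines);
- for each $P\in\mathcal P$, the circle $C_P$ with center $P$ and radius $r$;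
- one circle $\Gamma$ so large that all $C_P$ and all intersection points of two distinct lines lie strictly inside it.

Every line crosses another line, for instance an unshifted one perpendicular to it. So every line enters the inside of $\Gamma$, and we clip it to a chord of $\Gamma$.

Distinct parallel lines of $\mathcal L_0$ are at distance at least $\delta_0>4\delta$, because each contains a point of $\mathcal P$. So after shifts by $\pm\delta$ all these lines are still pairwise distinct. Distinct lines have distinct endpoints on $\Gamma$, since their crossings lie strictly inside. The closed discs of the circles $C_P$ are pairwise disjoint, since $2r<1$. The number of arcs is at most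
$$3\cdot9s^3N+N^2+1=27s^6+s^6+1=28s^6+1\le29s^6 .$$

**Step 3. The picture near one point.** *This step finds a crossed lens for each $P$ and each $e\in D$.* Fix $P\in\mathcal P$. An unshifted line not through $P$ is at distance at least $\delta_0>r$ from $P$, and a shift of such a line is at distance at least $\delta_0-\delta>3\delta>r$. So only the unshifted lines through $P$ and their shifts meet the closed disc of $C_P$.

Let $e\in D$. The ray from $P$ in direction $e$ lies on a line $m_e\in\mathcal L_0$ and meets $C_P$ in the point $x_e=P+re/|e|$. By rotation invariance of $D$, the line through $P$ perpendicular to $e$ is in $\mathcal L_0$. Let $\ell_e$ be its shift by $\delta e/|e|$. As $e$ runs over $D$, the $\ell_e$ are exactly the shifts of the unshifted lines through $P$, each obtained once (the other shift of the same line is $\ell_{-e}$). The line $\ell_e$ meets $m_e$ in $y_e=P+\delta e/|e|$. By the computation of Step 3 for Theorem 1, it meets $C_P$ exactly in the points $p_e,q_e$ at angles $\mp\varphi$ from $e$.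

The chord $p_eq_e$ lies in the closed sector of directions within $\varphi$ of $e$ and avoids $P$. These sectors meet only at $P$, since $2\varphi<\theta_0$. Hence inside the closed disc, besides $C_P$, there are only the rays from $P$ to the points $x_e$ and the chords $p_eq_e$. The chord $p_eq_e$ is met by no other chord and by no ray except the one in direction $e$, which it meets in $y_e$.

**Step 4. The graph $H=H_s$.** *This step reads off the graph and checks that it is simple.* The vertices are all points that lie on at least two curves, and the edges are the pieces into which they cut the curves. The vertices are of three types:

- (i) points strictly inside $\Gamma$ on at least two lines and on no circle;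
- (ii) points $x_e,p_e,q_e$ on some $C_P$, each on exactly one line, namely $m_e$ for $x_e$ and $\ell_e$ for $p_e$ and $q_e$;
- (iii) points of $\Gamma$, each on exactly one line.

The uniqueness in (ii) holds because $m_e$ meets $C_P$ only in $x_e$ and $x_{-e}$, $\ell_e$ meets $C_P$ only in $p_e$ and $q_e$, and different sectors meet only at $P$.

*$H$ is simple.* Two vertices lie on at most one common line, so no line edge is repeated. On $C_P$ the vertices are $p_e,x_e,q_e$ for $e\in D$, in cyclic order; its edges are $p_ex_e$, $x_eq_e$ and $q_ep_{e'}$, where $e'$ is the next direction. There are at least three vertices on $C_P$, so its edges are not repeated among themselves. The two ends of such an edge lie on no common line, because the unique lines through them are $m_e$ and $\ell_e$, or $\ell_e$ and $\ell_{e'}$, and these are different. So no line edge repeats it. Finally, $\Gamma$ has at least three vertices. Two vertices of $\Gamma$ on a common line are the two ends of that line, and they are not adjacent along it, because every line has a vertex strictly inside $\Gamma$.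

So $H$ is simple and planar, and by Step 2, $\mathrm{arc}(H)\le29s^6$.

**Step 5. The segment number.** *This step applies Lemma 2 to every pair $(P,e)$.* Fix $P$ and $e$ and write $p,q,x,y$ for $p_e,q_e,x_e,y_e$. By Step 3, $px$ and $xq$ are edges on $C_P$, $py$ and $yq$ are edges on $\ell_e$, and $xy$ is an edge on $m_e$. The vertex $x$ lies on exactly two curves, $C_P$ and $m_e$, and $y$ on exactly two, $m_e$ and $\ell_e$. Both are interior points of these curves, so both have degree $4$. By Lemma 2, $t(x_e)+t(y_e)\ge2$ in every planar straight-line drawing.

The vertices $x_e,y_e$ are all distinct over all pairs $(P,e)$: the discs are disjoint, within one disc the directions differ, and $x_e$ is on the circle while $y_e$ is strictly inside it. There are $N^2|D|$ pairs, so by (1)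
$$\mathrm{seg}(H)\ \ge\ N^2|D|\ \ge\ s^6\cdot2s^2=2s^8 .$$

**Step 6. Three paths to $\Gamma$.** *This step prepares the connectivity proof.* We claim that every vertex $v\notin\Gamma$ has three paths to three distinct vertices of $\Gamma$ that pairwise share only $v$.

- *Type (i).* Follow two lines through $v$ in both directions. They meet only in $v$, and distinct lines have distinct ends on $\Gamma$; so we even get four paths.
- *$v=x_e$.* Follow $m_e$ in both directions. For the third path take the edge $x_eq_e$ and then $\ell_e$ from $q_e$ away from $y_e$. Since $\ell_e\cap m_e=\{y_e\}$, this path avoids $m_e$ after leaving $x_e$.
- *$v=q_e$, and symmetrically $v=p_e$.* Follow $\ell_e$ in both directions. For the third path take the edge $q_ex_e$ and then $m_e$ from $x_e$ away from $P$. The only point of $m_e$ on $\ell_e$ is $y_e$, which lies between $P$ and $x_e$; so this path avoids $\ell_e$ after leaving $q_e$.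

**Step 7. $H$ is 3-connected.** *This step shows that no two vertices separate $H$.* Let $S$ be a set of at most two vertices. If $v\notin S\cup\Gamma$, each element of $S$ lies on at most one of the three paths of Step 6, so one path avoids $S$. Hence $v$ is joined in $H-S$ to a vertex of $\Gamma\setminus S$.

If $|S\cap\Gamma|\le1$, then $\Gamma-S$ is a cycle minus at most one vertex, hence connected. Every other vertex of $H-S$ is joined to it, so $H-S$ is connected.

Otherwise $S\subset\Gamma$ and $|S|=2$, and all vertices inside $\Gamma$ remain. Each of them lies on a line, and the inner vertices of a line form a nonempty path. Any two lines cross at an inner vertex or are parallel; in the latter case both cross a common perpendicular line at inner vertices. So the inner vertices induce a connected graph. Every vertex of $\Gamma\setminus S$ is adjacent along its line to an inner vertex. So $H-S$ is connected.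

Since $|V(H)|\ge4$, the graph $H$ is 3-connected. $\blacksquare$
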